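\title{A group satisfying the condition $(\mathcal N,3)$ that is not weakly nilpotent}

\begin{abstract}
A group satisfies the condition $(\mathcal N,n)$ if among any $n+1$ of its elements some two generate a nilpotent subgroup, and it is weakly nilpotent if it satisfies $(\mathcal N,1)$. Using the Golod--Shafarevich method, we construct an infinite residually finite $2$-group on two generators that is the union of three subgroups of index $2$, in each of which any two elements generate a finite group. This group satisfies $(\mathcal N,3)$ and is not weakly nilpotent, so $(\mathcal N,n)$ implies weak nilpotency exactly when $n\le 2$. For every prime $p$ the construction gives a $p$-group that satisfies $(\mathcal N,p+1)$ but not $(\mathcal N,p)$, in which the pairs generating a nilpotent subgroup are determined exactly. We also characterize the $2$-generated residually finite non-nilpotent groups that satisfy $(\mathcal N,3)$.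
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathcal N$ be the class of nilpotent groups and let $n$ be a positive integer. A group $G$ \emph{satisfies the condition $(\mathcal N,n)$} if every subset of $G$ with $n+1$ elements contains two distinct elements $x,y$ such that $\langle x,y\rangle$ is nilpotent. A group is \emph{weakly nilpotent} if it satisfies $(\mathcal N,1)$, that is, if all its $2$-generated subgroups are nilpotent.

Call a subset of $G$ a \emph{clique} if any two distinct elements of it generate a non-nilpotent subgroup. Then $(\mathcal N,n)$ says that $G$ has no clique with $n+1$ elements, so the size of the largest clique measures how far $G$ is from being weakly nilpotent. A subset of a clique is a clique, so $(\mathcal N,n)$ implies $(\mathcal N,n+1)$. The condition passes to subgroups. It also passes to quotients: if we choose one preimage for each element of a clique in $G/N$, we obtain a clique of the same size in $G$, because a quotient of a nilpotent group is nilpotent.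

For which $n$ does $(\mathcal N,n)$ force weak nilpotency? Suppose that $\langle x,y\rangle$ is not nilpotent. Any two of $x$, $y$, $xy$ generate $\langle x,y\rangle$, which is not cyclic, so these three elements are distinct and form a clique. Hence
\begin{equation}\label{eq:two}
\text{a group satisfying $(\mathcal N,1)$ or $(\mathcal N,2)$ is weakly nilpotent.}
\end{equation}
In the other direction, the pigeonhole principle gives
\begin{equation}\label{eq:cover}
\text{a union of $n$ weakly nilpotent subgroups satisfies $(\mathcal N,n)$,}
\end{equation}
since two of any $n+1$ elements lie in the same subgroup. The symmetric group $S_3$ is the union of four cyclic subgroups, one of order $3$ and three of order $2$. So $S_3$ satisfies $(\mathcal N,4)$, as Endimioni showed, although it is $2$-generated and not nilpotent. Only the value $n=3$ is left, and here Endimioni proved that a finite group satisfying $(\mathcal N,3)$ is nilpotent (Theorem~\ref{thm:endimioni} below). The following question is posed in Abdollahi's paper~\cite{Abdollahi}.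

\begin{quote}
\emph{Is there a group satisfying $(\mathcal N,3)$ that is not weakly nilpotent?}
\end{quote}

The finite case suggests a negative answer, at least for groups that are well approximated by finite ones: if $G=\langle x,y\rangle$ satisfies $(\mathcal N,3)$, then all finite quotients of $G$ are nilpotent. But nothing bounds the nilpotency class of these quotients, and through this gap the answer turns out to be positive.

A \emph{$p$-group} is a group, finite or not, all of whose elements have order a power of the prime $p$. A group is \emph{residually finite} if its normal subgroups of finite index intersect trivially. We write $G'$ for the derived subgroup of $G$, $G^p$ for the subgroup generated by all $p$-th powers, and $C_2$ for the group of order $2$.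

\begin{theorem}\label{thm:A}
There is an infinite residually finite $2$-group $G=\langle x,y\rangle$ that is the union of three subgroups $M_1,M_2,M_3$ of index $2$, such that any two elements of the same $M_i$ generate a finite $2$-group. Hence $G$ satisfies $(\mathcal N,3)$, while $\langle x,y\rangle=G$ is not nilpotent.
\end{theorem}

Together with \eqref{eq:two} this settles all values of $n$.

\begin{theorem}\label{thm:C}
Every group satisfying $(\mathcal N,n)$ is weakly nilpotent if and only if $n\le 2$.
\end{theorem}

\begin{proof}
For $n\le2$ this is \eqref{eq:two}. For $n\ge3$ the group of Theorem~\ref{thm:A} satisfies $(\mathcal N,3)$, hence $(\mathcal N,n)$, and it is not weakly nilpotent.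
\end{proof}

The construction works for every prime, and it decides for every pair of elements whether they generate a nilpotent subgroup.

\begin{theorem}\label{thm:B}
For every prime $p$ there is an infinite residually finite $p$-group $G=\langle x,y\rangle$ with $K:=G'G^p$ of index $p^2$ such that, for all $u,v\in G$,
\[
\langle u,v\rangle \text{ is nilpotent}\iff \langle u,v\rangle\text{ is finite}\iff \langle u,v\rangle K\ne G .
\]
In particular $G$ satisfies $(\mathcal N,p+1)$ but not $(\mathcal N,p)$.
\end{theorem}

The last result shows that the shape of the group in Theorem~\ref{thm:A} is largely forced among residually finite examples.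

\begin{theorem}\label{thm:D}
Let $H$ be a $2$-generated residually finite non-nilpotent group, and let $\Phi=H^2$ be the subgroup generated by all squares. Then $H$ satisfies $(\mathcal N,3)$ if and only if
\begin{enumerate}
\item[(1)] $H/\Phi\cong C_2\times C_2$;
\item[(2)] $\langle u,v\rangle$ is nilpotent whenever $u\in H\setminus\Phi$ and $v\in\Phi\cup u\Phi$;
\item[(3)] $\Phi$ satisfies $(\mathcal N,3)$.
\end{enumerate}
\end{theorem}

The plan for Theorem~\ref{thm:A} comes from \eqref{eq:cover}. A group is never the union of two proper subgroups $M_1,M_2$: for $a\in M_1\setminus M_2$ and $b\in M_2\setminus M_1$, the product $ab$ lies in neither. But $C_2\times C_2$ is the union of its three subgroups of order $2$, so every group that maps onto $C_2\times C_2$ is the union of three subgroups of index $2$. We need such a group $G=\langle x,y\rangle$ in which infinitely many pairs, those lying in a common $M_i$, generate nilpotent subgroups while the pair $x,y$ does not. We realize $G$ as a group of units $1+c$ in the completion of a graded algebra (Section~\ref{sec:units}) and impose relations on the algebra, one batch for each pair (Section~\ref{sec:relations}). The Golod--Shafarevich inequality (Section~\ref{sec:GS}) shows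 that the algebra remains infinite-dimensional. Section~\ref{sec:dihedral} runs the method by hand with two relations, and Section~\ref{sec:converse} proves Theorem~\ref{thm:D}.

\section{Nilpotent groups and cliques of four elements}\label{sec:four}

The lower central series of $G$ is defined by $\gamma_1(G)=G$ and $\gamma_{i+1}(G)=[\gamma_i(G),G]$, and $G$ is \emph{nilpotent of class at most $c$} if $\gamma_{c+1}(G)=1$. This property passes to subgroups and quotients, and $G/N$ has it exactly when $\gamma_{c+1}(G)\le N$. We use three textbook facts.

\begin{enumerate}
\item[(F1)] A finite group is nilpotent if and only if all its Sylow subgroups are normal, if and only if it is the direct product of its Sylow subgroups. In particular finite $p$-groups are nilpotent, and in a finite nilpotent group elements of coprime orders commute.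
\item[(F2)] A finitely generated nilpotent group whose elements all have finite order is finite. (Each factor $\gamma_i(G)/\gamma_{i+1}(G)$ is an abelian group generated by the cosets of the finitely many commutators of weight $i$ in the generators, so it is finite.)
\item[(F3)] (Burnside basis theorem.) If $Q$ is a finite $p$-group and $L\le Q$ satisfies $LQ'Q^p=Q$, then $L=Q$. (A proper subgroup $L$ lies in a maximal subgroup, which is normal of index $p$ and so also contains $Q'Q^p$.)
\end{enumerate}

For any group $G$ the quotient $G/G'G^p$ is an elementary abelian $p$-group, that is, a vector space over $\mathbb F_p$, of order at most $p^2$ if $G$ is $2$-generated. For $p=2$ we have $G'G^2=G^2$, since $G/G^2$ has exponent dividing $2$ and is therefore abelian.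

The clique $x,y,xy$ that proved \eqref{eq:two} has a natural candidate for a fourth member, namely $xy^{-1}$. The next lemma records what $(\mathcal N,3)$ says about this candidate.

\begin{lemma}\label{lem:four}
Let $G$ satisfy $(\mathcal N,3)$ and let $x,y\in G$ generate a non-nilpotent subgroup. Then $\langle xy,y^2\rangle$ is nilpotent.
\end{lemma}

\begin{proof}
Consider $x$, $y$, $xy$, $xy^{-1}$. Each of the five pairs that contain $x$ or $y$ generates $\langle x,y\rangle$. The sixth pair generates $\langle xy,y^2\rangle$, because $(xy^{-1})^{-1}xy=y^2$ and $xy^{-1}=xy\cdot y^{-2}$. If $\langle xy,y^2\rangle$ were not nilpotent, all six pairs would generate non-nilpotent, hence non-cyclic, subgroups. The four elements would then be distinct and form a clique, contrary to $(\mathcal N,3)$.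
\end{proof}

If $y$ has odd order, then $y\in\langle y^2\rangle$ and $\langle xy,y^2\rangle=\langle x,y\rangle$, so the hypothesis of the lemma cannot hold. Thus in a group satisfying $(\mathcal N,3)$ an element of odd order generates a nilpotent subgroup together with any other element. This is how the prime $2$ enters the problem, and it yields the finite case.

\begin{theorem}[Endimioni]\label{thm:endimioni}
A finite group satisfying $(\mathcal N,3)$ is nilpotent.
\end{theorem}

\begin{proof}
Let $G$ be such a group, and let $x$ be an element of $p$-power order and $y$ an element of $q$-power order, for distinct primes $p$ and $q$. One of $x,y$ has odd order, so $\langle x,y\rangle$ is nilpotent by the remark above, and $x$ and $y$ commute by (F1). Hence the normalizer of a Sylow $p$-subgroup $P$ contains $P$ and a Sylow $q$-subgroup for every $q\neq p$. Its order is then divisible by $|G|$, so $P$ is normal, and $G$ is nilpotent by (F1).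
\end{proof}

\section{Groups of units in graded algebras}\label{sec:units}

We want a setting in which one can force a chosen pair of elements to generate a finite $p$-group and still see that the whole group is infinite. For groups of elements $1+c$ in an algebra over $\mathbb F_p$, both tasks become linear algebra. The first rests on the following lemma.

\begin{lemma}\label{lem:adjoint}
Let $E$ be an associative $\mathbb F_p$-algebra with $1$.
\begin{enumerate}
\item[(a)] If $J\subseteq E$ is a finite subspace closed under multiplication in which every product of $N$ elements is $0$, then $1+J$ is a finite $p$-subgroup of the group of units $E^\times$.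
\item[(b)] If $a,b\in E$ and all $2^N$ monomials of length $N$ in $a,b$ are $0$, then $1+a$ and $1+b$ generate a finite $p$-subgroup of $E^\times$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For $c,d\in J$ we have $(1+c)(1+d)=1+(c+d+cd)\in 1+J$, and $1+c$ has the inverse $\sum_{i=0}^{N-1}(-c)^i\in 1+J$. So $1+J$ is a group, and its order $|J|$ is a power of $p$.

(b) A monomial of length at least $N$ in $a,b$ has a factor of length $N$, so it is $0$. Let $J$ be the span of the finitely many monomials of lengths $1,\dots,N-1$. A product of two such monomials is either one of them or $0$, and a product of $N$ of them is $0$. So (a) applies to $J$, and $1+a,\,1+b\in 1+J$.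
\end{proof}

Fix a prime $p$. Let $R=\mathbb F_p\langle X,Y\rangle=\bigoplus_{n\ge0}R_n$ be the free associative algebra, where $R_n$ has as basis the $2^n$ monomials of length $n$ in the non-commuting letters $X,Y$. The elements $1+X$ and $1+Y$ are not invertible in $R$, so we pass to the ring $\widehat R=\prod_{n\ge 0}R_n$ of non-commutative power series. The \emph{order} of a nonzero series is the least degree of a nonzero homogeneous component, and $0$ has order $\infty$. The order of a product is at least the sum of the orders. If $c$ has order at least $1$, then $\sum_{i\ge0}(-c)^i$ has finitely many terms in each degree and is the inverse of $1+c$. Let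
\[
\Gamma=\langle 1+X,\,1+Y\rangle\le\widehat R^{\times}.
\]
This is a countable group of series with constant term $1$.

Let $S$ be a family of homogeneous elements of $R$ of degree at least $2$, called \emph{relations}, and let $I$ be the two-sided ideal of $R$ that they generate. It is spanned by the products $fsg$ with $s\in S$ and $f,g$ monomials, so $I=\bigoplus_n I_n$ with $I_n=I\cap R_n$, and $I_0=I_1=0$. Put
\[
A_n=R_n/I_n,\qquad A=R/I=\bigoplus_{n\ge0}A_n,\qquad \widehat A=\prod_{n\ge 0}A_n .
\]
Then $A_0=\mathbb F_p$ and $A_1=R_1\cong\mathbb F_p^2$. The componentwise projection $\pi\colon\widehat R\to\widehat A$ is a ring homomorphism, because each component of a product is a finite sum of products of components. The group attached to $S$ is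
\[
G=\pi(\Gamma)=\langle x,y\rangle\le\widehat A^{\times},\qquad x=\pi(1+X),\quad y=\pi(1+Y).
\]
The \emph{linear part} $\lambda(g)$ of an element $g$ of $\Gamma$ or of $G$ is its component of degree $1$. Since $A_1=R_1$, we have $\lambda(\pi(g))=\lambda(g)$ for $g\in\Gamma$; this is the reason for allowing only relations of degree at least $2$. Finally, for $n\ge1$ let $E_n$ be the quotient of $\widehat A$ by the ideal $\prod_{j>n}A_j$, and let $G_n$ be the image of $G$ in $E_n^\times$.

\begin{proposition}\label{prop:dictionary}
For every family $S$ as above the following hold.
\begin{enumerate}
\item[(a)] The map $\lambda\colon G\to A_1\cong\mathbb F_p^2$ is a surjective homomorphism with kernel $K=G'G^p$.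
\item[(b)] Each $G_n$ is a finite $p$-group, and the kernels of the maps $G\to G_n$ form a decreasing chain with trivial intersection. In particular $G$ is residually finite.
\item[(c)] If $A$ is infinite-dimensional, then $G$ is infinite.
\item[(d)] If $G$ is infinite and $\langle u,v\rangle K=G$, then $\langle u,v\rangle$ is infinite.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) If $a,b$ have order at least $1$, then $(1+a)(1+b)=1+a+b+ab$ and $ab$ has order at least $2$. So $\lambda$ is a homomorphism to the additive group of $A_1$, on $\Gamma$ as well as on $G$. It is onto because $\lambda(x)=X$ and $\lambda(y)=Y$. The target is elementary abelian, so $G'G^p\le\ker\lambda$. Now $|G:\ker\lambda|=p^2$, while $|G:G'G^p|\le p^2$ as $G$ is $2$-generated, so the two subgroups are equal.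

(b) The ring $E_n$ is finite since $\dim A_j\le2^j$. The image $J_n$ of $\prod_{j\ge1}A_j$ in $E_n$ is a finite ideal in which every product of $n+1$ elements is $0$, and $G_n\le 1+J_n$. So $G_n$ is a finite $p$-group by Lemma~\ref{lem:adjoint}(a). The kernel of $G\to G_n$ consists of the $g$ such that $g-1$ has order greater than $n$, which gives the second claim.

(c) The $\mathbb F_p$-span of $G$ in $\widehat A$ is closed under multiplication and contains $1$, $x-1$ and $y-1$, the images of $1,X,Y$. So it contains $A$. If $G$ is finite, this span is finite-dimensional, and so is $A$.

(d) Let $L_n$ be the image of $\langle u,v\rangle$ in $G_n$. The image of $K$ is $G_n'G_n^p$, so $L_nG_n'G_n^p=G_n$, and $L_n=G_n$ by (F3). If $\langle u,v\rangle$ had finite order $m$, then $|G_n|\le m$ for all $n$. But $G$ contains $m+1$ distinct elements, and by (b) their images in $G_n$ are distinct for large $n$.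
\end{proof}

A \emph{line} is a $1$-dimensional subspace of the plane $A_1$. There are $(p^2-1)/(p-1)=p+1$ lines, and their union is $A_1$. By part (a), $\langle u,v\rangle K\neq G$ if and only if $\lambda(u)$ and $\lambda(v)$ do not span $A_1$, that is, if and only if they lie in a common line. By part (d), in an infinite $G$ these are the only pairs that can generate a finite subgroup. The task is to choose $S$ so that all of them do while $A$ stays infinite-dimensional.

\section{A first attempt: two relations}\label{sec:dihedral}

Take $p=2$ and $S=\{X^2,Y^2\}$, and write $X,Y$ also for their images in $A$. The ideal $I$ is spanned by the monomials containing $XX$ or $YY$, so the alternating monomials $1,X,Y,XY,YX,XYX,\dots$ form a basis of $A$, and $G$ is infinite by Proposition~\ref{prop:dictionary}(c). In characteristic $2$ we have $x^2=1+X^2=1$ and $y^2=1$. Put $r=xy$. Then $xrx=yx=r^{-1}$, so $G=\langle r\rangle\cup x\langle r\rangle$ and $r$ has infinite order: $G$ is the infinite dihedral group.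

The three lines of $A_1$ are spanned by $X$, $Y$ and $X+Y$, and their preimages under $\lambda$ are three subgroups of index $2$ that cover $G$. The preimage of the third line contains $\langle r\rangle$, which has index $2$, so it equals $\langle r\rangle$ and is cyclic. The preimage of the first line contains $x$ and $y^2$, and the relations make $\langle x,y^2\rangle=\langle x\rangle$ finite, as desired. But it also contains $x$ and $r^2$. For every integer $m$ we have
\[
[r^m,x]=r^{-m}\,xr^mx=r^{-2m},
\]
so the iterated commutators of $r^2$ with $x$ are $r^{-4},r^{8},r^{-16},\dots$, none of them trivial, and $\langle x,r^2\rangle$ is not nilpotent.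

Let us try to repair the pair $(x,r^2)$ by Lemma~\ref{lem:adjoint}(b). Here $r=1+c$ with $c=X+Y+XY$, and $r^2=1+c^2=1+b$. Of the nine products in $c^2$, the four products $X\cdot X$, $X\cdot XY$, $Y\cdot Y$, $XY\cdot Y$ vanish, which leaves
\[
b=XY+YX+XYX+YXY+XYXY .
\]
Two features of $b$ are typical. It has order $2$, because $\lambda(r^2)=0$. And it is not homogeneous, so to make a monomial in $X$ and $b$ vanish by homogeneous relations we must add each of its components to $S$. Now consider the monomial $b^N$. Since $XY\cdot YX=YX\cdot XY=0$, its lowest component is $(XY+YX)^N=(XY)^N+(YX)^N$. Once this is a relation, multiplying it by $X$ on the right gives $(XY)^NX=0$. Both alternating monomials of length $2N+2$ contain $(XY)^NX$, so $A$ becomes finite-dimensional, however large $N$ is.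

The relations $X^2$ and $Y^2$ left too little room for the pairs that came later. We need a way to measure how much room a relation uses up, and to keep the total over infinitely many pairs under control.

\section{The Golod--Shafarevich inequality}\label{sec:GS}

Fix a real number $t>0$ and give a relation of degree $n$ the \emph{weight} $t^n$. The following lemma says that relations of total weight at most $2t-1$ cannot make the algebra finite-dimensional.

\begin{lemma}\label{lem:GS}
Let $S$ be a family of homogeneous elements of $R$ of degree at least $2$, with $r_n$ members of degree $n$. If $\sum_{n\ge2}r_nt^n\le 2t-1$ for some real $t>0$, then $A$ is infinite-dimensional.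
\end{lemma}

\begin{proof}
The hypothesis implies that each $r_n$ is finite. Put $\alpha_n=\dim A_n$, so that $\dim I_n=2^n-\alpha_n$. We bound $\dim I_n$ in terms of $\dim I_{n-1}$. For subsets $U,W$ of $R$ let $UW$ denote the span of the products $uw$, and put $V=R_1$. Every monomial of positive length ends in $X$ or $Y$, so $R=\mathbb F_p\oplus RV$, and
\[
I=RSR=RS+RSRV=RS+IV .
\]
Choose a complement $B_n$ of $I_n$ in $R_n$ for each $n$ and let $B=\bigoplus_nB_n$, so that $R=B\oplus I$ and $\dim B_n=\alpha_n$. Then $RS=BS+IS$. The second term is absorbed by $IV$: since $S\subseteq RV$, we have $IS\subseteq IRV=IV$. Therefore $I=BS+IV$. In degree $n\ge1$, the space $BS$ is spanned by products of a basis element of $B_{n-j}$ with a relation of degree $j$, and $IV$ has the component $I_{n-1}X+I_{n-1}Y$. Hence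
\[
2^n-\alpha_n\le\sum_{j=2}^nr_j\alpha_{n-j}+2\,(2^{n-1}-\alpha_{n-1}),
\]
that is,
\begin{equation}\label{eq:GS}
\alpha_n\ge2\alpha_{n-1}-\sum_{j=2}^nr_j\alpha_{n-j}\qquad(n\ge1).
\end{equation}

Suppose that $A$ is finite-dimensional. Then $\alpha=\sum_{n\ge0}\alpha_nt^n$ is a finite sum with $\alpha\ge\alpha_0=1$. Put $\rho=\sum_jr_jt^j$. Multiply \eqref{eq:GS} by $t^n$ and sum over $n\ge1$. The double series has non-negative terms and sum $\rho\alpha$, so $\alpha-1\ge2t\alpha-\rho\alpha$, or $\alpha\,(1-2t+\rho)\ge1$. This forces $\rho>2t-1$, against the hypothesis.
\end{proof}

The relations $X^2,Y^2$ of Section~\ref{sec:dihedral} have total weight $2t^2$, which exceeds $2t-1$ for every $t$, since $2t^2-2t+1=t^2+(1-t)^2>0$.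

What does it cost to make one pair generate a finite group? Take the pair $1+X$ and $(1+Y)^2=1+Y^2$ for $p=2$, so that $a=X$ has degree $1$ and $b=Y^2$ has degree $2$. The monomials of length $2$ in $a,b$ are $X^2$, $XY^2$, $Y^2X$, $Y^4$, of total weight $t^2+2t^3+t^4=(t+t^2)^2$. In length $N$, expanding the product of $N$ factors $t+t^2$ gives one term for each monomial, so the total weight is $(t+t^2)^N$. If $t+t^2<1$, this is as small as we like for large $N$. For the pair $1+X$, $1+Y$ the same count gives $(2t)^N$, and a positive allowance $2t-1$ requires $2t>1$. So this pair is never affordable, in agreement with the fact that killing all monomials of length $N$ in $X,Y$ makes $A$ finite-dimensional. The construction exists because the conditions $2t>1$ and $t+t^2<1$ are compatible. We take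
\begin{equation}\label{eq:t}
t=\tfrac35,\qquad t+t^2=\tfrac{24}{25},\qquad \tfrac1{1-t}=\tfrac52,\qquad 2t-1=\tfrac15 .
\end{equation}

\section{The choice of relations and the proofs of Theorems~\ref{thm:A} and~\ref{thm:B}}\label{sec:relations}

Let $p$ be any prime. Two points must be settled before the count above can be applied to all pairs with linear parts in a common line. First, both elements of such a pair may have nonzero linear part, and then the count gives $(2t)^N$ again. We avoid this by treating only the pairs $(u,v)$ with $\lambda(v)=0$, and we show in Proposition~\ref{prop:line} that the other pairs reduce to these by a change of generators. Second, the group $G$ depends on the relations, so its pairs cannot be listed before $S$ is chosen. We list pairs in $\Gamma$ instead, which does not depend on $S$ and maps onto $G$.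

Enumerate as $(u_k,v_k)$, $k\ge1$, all pairs in $\Gamma\times\Gamma$ with $\lambda(v_k)=0$. Put $a_k=u_k-1$ and $b_k=v_k-1$. These series have order at least $1$ and at least $2$ respectively. Choose integers $N_k\ge2$ with
\[
\Bigl(\frac{24}{25}\Bigr)^{N_k}\le\frac{2}{25}\,2^{-k}.
\]
Let $S$ be the family of all nonzero homogeneous components of all series $w(a_k,b_k)$, where $k\ge1$ and $w$ runs over the $2^{N_k}$ monomials of length $N_k$ in two non-commuting letters. If $w$ has $i$ letters of the first kind and $N_k-i$ of the second, then $w(a_k,b_k)$ has order at least
\[
m_w=i+2(N_k-i)\ge N_k\ge2 .
\]
So all members of $S$ have degree at least $2$, and $w(a_k,b_k)$ contributes at most one member in each degree $n\ge m_w$, of total weight at most $\sum_{n\ge m_w}t^n=t^{m_w}/(1-t)$. The factor $1/(1-t)$ is the price of passing to homogeneous components, and it does not depend on $w$ or $k$. For fixed $k$ we have $\sum_wt^{m_w}=(t+t^2)^{N_k}$. With the values \eqref{eq:t},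
\[
\sum_nr_nt^n\le\sum_{k\ge1}\frac{(t+t^2)^{N_k}}{1-t}\le\frac52\cdot\frac2{25}\sum_{k\ge1}2^{-k}=\frac15=2t-1 .
\]
By Lemma~\ref{lem:GS} the algebra $A$ is infinite-dimensional. All components of $w(a_k,b_k)$ lie in $I$, so
\begin{equation}\label{eq:vanish}
w\bigl(\pi(a_k),\pi(b_k)\bigr)=\pi\bigl(w(a_k,b_k)\bigr)=0
\end{equation}
for all $k$ and all monomials $w$ of length $N_k$. From now on $G=\langle x,y\rangle$ is the group attached to this $S$.

\begin{proposition}\label{prop:line}
If $u,v\in G$ and $\lambda(u),\lambda(v)$ lie in a common line of $A_1$, then $\langle u,v\rangle$ is a finite $p$-group.
\end{proposition}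

\begin{proof}
We first reduce to the case $\lambda(v)=0$. If both linear parts are $0$, there is nothing to do. Otherwise, after exchanging $u$ and $v$ if necessary, $\lambda(u)\ne0$. Then $\lambda(u)$ spans the line, so $\lambda(v)=m\lambda(u)$ for some integer $m$. We replace $v$ by $vu^{-m}$, which has linear part $0$ and satisfies $\langle u,vu^{-m}\rangle=\langle u,v\rangle$.

Choose preimages of $u$ and $v$ in $\Gamma$. Since $\pi$ preserves linear parts, the preimage of $v$ has linear part $0$, so the pair of preimages is $(u_k,v_k)$ for some $k$. Thus $u=1+\pi(a_k)$ and $v=1+\pi(b_k)$, and \eqref{eq:vanish} with Lemma~\ref{lem:adjoint}(b) finishes the proof.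
\end{proof}

\begin{proposition}\label{prop:G}
The group $G$ is an infinite residually finite $p$-group, and it is not nilpotent.
\end{proposition}

\begin{proof}
Proposition~\ref{prop:line} applied to the pair $(g,1)$ shows that every $g\in G$ has $p$-power order. By Proposition~\ref{prop:dictionary}(b) and (c), $G$ is residually finite and infinite. If $G$ were nilpotent, it would be finite by (F2).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take $p=2$ and let $M_1,M_2,M_3$ be the preimages under $\lambda$ of the three lines of $A_1\cong\mathbb F_2^2$. They have index $2$ because $\lambda$ is onto, and they cover $G$ because the lines cover $A_1$. By Proposition~\ref{prop:line}, any two elements of the same $M_i$ generate a finite $2$-group, which is nilpotent by (F1). So each $M_i$ is weakly nilpotent, and $G$ satisfies $(\mathcal N,3)$ by \eqref{eq:cover}. The remaining claims are Proposition~\ref{prop:G}.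
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By Proposition~\ref{prop:G}, $G$ is an infinite residually finite $p$-group, and $K=\ker\lambda$ has index $p^2$ by Proposition~\ref{prop:dictionary}(a). Let $u,v\in G$. If $\langle u,v\rangle K\ne G$, then $\lambda(u),\lambda(v)$ lie in a common line, so $\langle u,v\rangle$ is a finite $p$-group by Proposition~\ref{prop:line} and is nilpotent by (F1). If $\langle u,v\rangle$ is nilpotent, it is finite by (F2). If $\langle u,v\rangle$ is finite, then $\langle u,v\rangle K\ne G$ by Proposition~\ref{prop:dictionary}(d). So the three conditions are equivalent.

The preimages of the $p+1$ lines are weakly nilpotent subgroups that cover $G$, so $(\mathcal N,p+1)$ holds by \eqref{eq:cover}. For each line choose an element of $G$ whose linear part is a nonzero vector of that line. Any two of these $p+1$ elements have linear parts spanning $A_1$, so they generate $G$ modulo $K$ and hence a non-nilpotent subgroup. This is a clique with $p+1$ elements, so $(\mathcal N,p)$ fails.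
\end{proof}

\section{Residually finite groups satisfying $(\mathcal N,3)$}\label{sec:converse}

In the group of Theorem~\ref{thm:B}, every pair that generates $G$ modulo $K$ generates a non-nilpotent subgroup. The main step in the proof of Theorem~\ref{thm:D} is that the same holds in $H$ modulo $\Phi$. The tool is again (F3), which sees only the finite $2$-quotients of $H$. So we must first show that these quotients, and not those of odd order, are responsible for the failure of nilpotency.

\begin{lemma}\label{lem:unbounded}
Let $H$ be a $2$-generated residually finite non-nilpotent group satisfying $(\mathcal N,3)$. Then there is no bound on the nilpotency class of the quotients of $H$ that are finite $2$-groups.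
\end{lemma}

\begin{proof}
Let $T_2$ be the intersection of the normal subgroups of $H$ of finite $2$-power index, and $T_{\mathrm{odd}}$ the intersection of those of finite odd index. We claim that $T_2\cap T_{\mathrm{odd}}=1$. Let $1\ne g\in H$. Since $H$ is residually finite, $g$ has a nontrivial image in some finite quotient $Q$. This quotient satisfies $(\mathcal N,3)$, so it is nilpotent by Theorem~\ref{thm:endimioni}, and by (F1) it is the direct product of a $2$-group and a group of odd order. The image of $g$ has a nontrivial projection to one of the two factors, so $g\notin T_2$ or $g\notin T_{\mathrm{odd}}$.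

Write $H=\langle x,y\rangle$. By Lemma~\ref{lem:four}, $L=\langle xy,y^2\rangle$ is nilpotent, say of class $c$. In a quotient of $H$ of odd order, the image of $y$ is a power of the image of $y^2$, so $L$ maps onto that quotient, which therefore has class at most $c$. Hence $\gamma_{c+1}(H)\le T_{\mathrm{odd}}$. If all finite $2$-quotients had class at most $d$, then $\gamma_{d+1}(H)\le T_2$ as well, and for $e=\max(c,d)$ we would have $\gamma_{e+1}(H)\le T_2\cap T_{\mathrm{odd}}=1$. This contradicts the assumption that $H$ is not nilpotent.
\end{proof}

\begin{lemma}\label{lem:star}
Let $H$ be as in Lemma~\ref{lem:unbounded} and $\Phi=H^2$. If $g,h\in H$ satisfy $\langle g,h\rangle\Phi=H$, then $\langle g,h\rangle$ is not nilpotent.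
\end{lemma}

\begin{proof}
Let $Q$ be a quotient of $H$ that is a finite $2$-group. The image of $\Phi$ in $Q$ is $Q^2=Q'Q^2$, so $\langle g,h\rangle$ maps onto $Q$ by (F3). If $\langle g,h\rangle$ were nilpotent of class $d$, every such $Q$ would have class at most $d$, contrary to Lemma~\ref{lem:unbounded}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Assume (1)--(3) and take four distinct elements of $H$. If all four lie in $\Phi$, then (3) gives a pair generating a nilpotent subgroup. If some $u$ among them lies outside $\Phi$ and some $v$ inside, then (2) applies to $u,v$. If all four lie outside $\Phi$, then two of them lie in the same coset, since by (1) there are only three cosets other than $\Phi$, and (2) applies to these two. So $H$ satisfies $(\mathcal N,3)$.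

Conversely, let $H$ satisfy $(\mathcal N,3)$. Then (3) holds because the condition passes to subgroups.

The group $H/\Phi$ is an elementary abelian $2$-group of order at most $4$. If it were cyclic, generated by $g\Phi$, then Lemma~\ref{lem:star} with $h=1$ would say that $\langle g\rangle$ is not nilpotent, which is absurd. So $H/\Phi\cong C_2\times C_2$, which is (1).

For (2), let $u\in H\setminus\Phi$ and first let $v\in u\Phi$. Suppose that $\langle u,v\rangle$ is not nilpotent, so that $u\neq v$. Choose $g$ and $h$ in the two cosets of $\Phi$ other than $\Phi$ and $u\Phi$, one in each. Each of the pairs $\{u,g\}$, $\{u,h\}$, $\{v,g\}$, $\{v,h\}$, $\{g,h\}$ maps to two distinct nontrivial elements of $C_2\times C_2$, which generate it. By Lemma~\ref{lem:star} these five pairs generate non-nilpotent subgroups. Hence $\{u,v,g,h\}$ is a clique with four elements, contrary to $(\mathcal N,3)$. If $v\in\Phi$, then $\langle u,v\rangle=\langle u,uv\rangle$ with $uv\in u\Phi$, and the case just treated applies.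
\end{proof}

\begin{remark}
The implication from (1)--(3) to $(\mathcal N,3)$ holds for every group $H$. In the other direction, residual finiteness is used only to obtain $T_2\cap T_{\mathrm{odd}}=1$, and non-nilpotency cannot be dropped, since a cyclic group satisfies $(\mathcal N,3)$ but not (1). Condition (2) does not follow from (1) and (3): the infinite dihedral group of Section~\ref{sec:dihedral} is residually finite by Proposition~\ref{prop:dictionary}(b), its subgroup $\Phi=\langle r^2\rangle$ is cyclic of index $4$, and (2) fails for $u=x$, $v=r^2$. By (1), the group $H$ of Theorem~\ref{thm:D} is the union of three subgroups of index $2$ containing $\Phi$, and (2) says that two elements of one of them generate a nilpotent subgroup unless possibly both lie in $\Phi$. In the group of Theorem~\ref{thm:A}, where $\Phi=K$, the pairs inside $\Phi$ generate nilpotent subgroups as well.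
\end{remark}

\begin{thebibliography}{1}

\bibitem{Abdollahi}
Alireza Abdollahi, \emph{Groupes satisfaisant une condition nilpotence}, arXiv:math/0212333 (2002).

\end{thebibliography}
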